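\title{Reflection invariants of Stanley--Reisner rings of simplicial fans and the hybrid fan}

\begin{abstract}
Let a finite reflection group $W$ preserve a complete simplicial fan $\Sigma$ in a Euclidean space. The hybrid fan $\Sigma_W$ has as rays the rays of $\Sigma$ in a fundamental chamber and the negative simple roots. We construct an explicit graded ring isomorphism from the Artinian reduction of the Stanley--Reisner ring of $\Sigma_W$ onto the $W$-invariants of the Artinian reduction of the Stanley--Reisner ring of $\Sigma$. It sends the variable of a ray in the chamber to its orbit sum, and the variable of a negative simple root $-\alpha$ to a linear form whose coefficients record how far each ray must be moved in the direction $\alpha$ to be folded into the chamber. We compute the map on monomials, write down its inverse, show that it multiplies degree maps by $|W|$, and show that it descends to subfields of $\mathbb R$.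
\end{abstract}

\section{The problem and the results}\label{sec:intro}

\subsection{The ring of a fan}

Let $V$ be a real Euclidean space of dimension $d$ with inner product $(\cdot,\cdot)$. A \emph{simplicial fan} $\Xi$ in $V$ is a finite set of cones $\operatorname{cone}(u_1,\dots,u_k)=\mathbb R_{\ge0}u_1+\dots+\mathbb R_{\ge0}u_k$ with linearly independent generators ($k=0$ gives the cone $\{0\}$), such that every face of a cone of $\Xi$, that is, every cone generated by a subset of its generators, lies in $\Xi$, and the intersection of two cones of $\Xi$ is a face of both. The relative interiors of distinct cones are then disjoint. The fan is \emph{complete} if its cones cover $V$. In that case the maximal cones have dimension $d$, and each cone of dimension $d-1$, called a \emph{wall}, is a face of exactly two maximal cones, which lie on opposite sides of its span.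

We always fix a generator on each ray, and we identify a ray with its generator: $\Xi(1)\subset V$ is the set of chosen generators and $R(\tau)\subseteq\Xi(1)$ is the set of generators of $\tau\in\Xi$. A subset of $\Xi(1)$ \emph{spans a cone} if it equals $R(\tau)$ for some $\tau\in\Xi$. The \emph{Stanley--Reisner ring} and its \emph{Artinian reduction} are
\[
\mathcal A(\Xi)=\mathbb R[x_u:u\in\Xi(1)]/I_\Xi,\qquad
\overline{\mathcal A}(\Xi)=\mathcal A(\Xi)/(\theta_\lambda:\lambda\in V^*),\qquad
\theta_\lambda=\sum_{u\in\Xi(1)}\lambda(u)x_u ,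
\]
where $I_\Xi$ is generated by the squarefree monomials $\prod_{u\in S}x_u$ with $S\subseteq\Xi(1)$ not spanning a cone. Both rings are graded by $\deg x_u=1$, and we put $x_\tau=\prod_{u\in R(\tau)}x_u$. We use the same letter for an element of $\mathcal A(\Xi)$ and for its class in $\overline{\mathcal A}(\Xi)$. For every complete simplicial fan, the Poincar\'e polynomial $\mathrm P(t)=\sum_i\dim\overline{\mathcal A}(\Xi)_i\,t^i$ equals the $h$-polynomial $h_\Xi(t)=\sum_{\sigma\in\Xi}(t-1)^{d-\dim\sigma}$. So the dimensions of $\overline{\mathcal A}(\Xi)$ repackage the numbers of cones. For a complete fan with $n$ rays in the plane, $h_\Xi(t)=(t-1)^2+n(t-1)+n=1+(n-2)t+t^2$.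

\subsection{Reflection groups}

Let $W\subset\mathrm O(V)$ be a finite group generated by orthogonal reflections $s_\beta(x)=x-\frac{2(x,\beta)}{(\beta,\beta)}\beta$. Fix a closed fundamental chamber $D$ with set of simple roots $\Delta$, so that $D=\{x:(x,\alpha)\ge0\text{ for all }\alpha\in\Delta\}$. We do not assume that $\Delta$ spans $V$, and the lengths of the simple roots are arbitrary. For $K\subseteq\Delta$ let $W_K$ be the parabolic subgroup generated by the $s_\gamma$, $\gamma\in K$, and let $D_K=\{x:(x,\gamma)\ge0\text{ for all }\gamma\in K\}$; thus $W_\Delta=W$ and $D_\Delta=D$. We use three standard facts \cite[\S\S1.3, 1.10, 1.12]{Humphreys}, valid for every $K\subseteq\Delta$.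
\begin{enumerate}
\item[(F1)] $\Delta$ is linearly independent, and $(\alpha,\beta)\le0$ for distinct $\alpha,\beta\in\Delta$.
\item[(F2)] $D_K$ meets each $W_K$-orbit in exactly one point. For $p\in D_K$, $\operatorname{Stab}_{W_K}(p)=W_{K\cap p^\perp}$.
\item[(F3)] If $y\in D_K$ and $w\in W_K$, then $y-wy\in\mathbb R_{\ge0}K$.
\end{enumerate}

Let $\Sigma$ be a complete simplicial fan in $V$ whose cones are permuted by $W$, with generators chosen so that $W$ permutes the set $\Sigma(1)$. Then $W$ acts on $\overline{\mathcal A}(\Sigma)$ by graded ring automorphisms, $w\cdot x_u=x_{wu}$, because $w$ preserves $I_\Sigma$ and $w\theta_\lambda=\theta_{\lambda\circ w^{-1}}$. The last identity needs the equivariant choice of generators: on the line with $W=\{\pm1\}$ and generators $1$ and $-2$, exchanging the two variables does not preserve the span of $\theta=x_{1}-2x_{-2}$. By (F2), the set $\Sigma(1)\cap D$ contains exactly one element of each $W$-orbit on $\Sigma(1)$. For $\tau\in\Sigma$ and $u\in\Sigma(1)$ the \emph{orbit sums} are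
\[
m_\tau=\sum_{\tau''\in W\tau}x_{\tau''},\qquad m_u=\sum_{v\in Wu}x_v .
\]

\subsection{The hybrid fan}

Is the invariant ring $\overline{\mathcal A}(\Sigma)^W$ again the ring of a complete simplicial fan in $V$? Degree one tells how many rays such a fan must have. For complete $\Xi$ the sequence $0\to V^*\to\mathcal A(\Xi)_1\to\overline{\mathcal A}(\Xi)_1\to0$, $\lambda\mapsto\theta_\lambda$, is exact because $\Xi(1)$ spans $V$, so $\dim\overline{\mathcal A}(\Xi)_1=|\Xi(1)|-d$. For $\Xi=\Sigma$ it stays exact after taking $W$-invariants, by averaging. The $W$-fixed vectors are those orthogonal to $\Delta$, and they form a space of dimension $d-|\Delta|$. Hence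
\[
\dim\overline{\mathcal A}(\Sigma)^W_1=|\Sigma(1)\cap D|-(d-|\Delta|)=\bigl(|\Sigma(1)\cap D|+|\Delta|\bigr)-d .
\]
The fan needs one ray for each ray of $\Sigma$ in $D$ and one more for each simple root. The natural guess keeps the rays in $D$ and adds the vectors $-\alpha$, $\alpha\in\Delta$, which point out of $D$ across its bounding hyperplanes.

A \emph{pair} $(I,J)$ consists of subsets $I\subseteq\Sigma(1)\cap D$ and $J\subseteq\Delta$. Put
\[
\sigma(I,J)=\operatorname{cone}\bigl(I\cup(-J)\bigr),\qquad \tau(I,J)=\operatorname{cone}(W_JI),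
\]
and call $(I,J)$ \emph{admissible} if $\tau(I,J)\in\Sigma$. The \emph{hybrid fan} $\Sigma_W$ is the set of cones $\sigma(I,J)$ with $(I,J)$ admissible. Suppose, for orientation, that every cone of $\Sigma$ lies in some chamber $wD$. A chamber meets each orbit once, so $(I,J)$ is admissible exactly when $\operatorname{cone}(I)\in\Sigma$ and $I\perp J$: the hybrid fan is the part of $\Sigma$ inside $D$, with each cone on the boundary of $D$ joined to the negative simple roots orthogonal to it. In general the cones of $\Sigma$ cross the mirrors of $W$, and this is the source of all the work below.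

We take the following as known.
\begin{enumerate}
\item[(H)] $\Sigma_W$ is a complete simplicial fan in $V$, with $\dim\sigma(I,J)=|I|+|J|$ for admissible $(I,J)$ and with ray generators $\Sigma_W(1)=(\Sigma(1)\cap D)\cup(-\Delta)$.
\end{enumerate}
It is also known that the Poincar\'e polynomials agree:
\begin{equation}\label{eq:known}
\mathrm P_{\overline{\mathcal A}(\Sigma)^W}(t)=h_{\Sigma_W}(t)=\mathrm P_{\overline{\mathcal A}(\Sigma_W)}(t).
\end{equation}
The problem, posed in \cite{Gui}, is to construct an explicit graded ring isomorphism $\overline{\mathcal A}(\Sigma_W)\to\overline{\mathcal A}(\Sigma)^W$. This paper constructs one.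

\subsection{The isomorphism}

We write $y_u$ ($u\in\Sigma(1)\cap D$) and $y_{-\alpha}$ ($\alpha\in\Delta$) for the variables of $\mathcal A(\Sigma_W)$; the two kinds of rays are distinct because $-\alpha\notin D$. The obvious invariant attached to $u$ is its orbit sum, so we try $y_u\mapsto m_u$. This leaves no further choice. By (F1) there is $\varpi_\alpha\in V^*$ with $\varpi_\alpha(\alpha')=\delta_{\alpha\alpha'}$ for $\alpha'\in\Delta$, and the linear relation $\sum_u\lambda(u)y_u-\sum_{\alpha'}\lambda(\alpha')y_{-\alpha'}=0$ of $\Sigma_W$ for $\lambda=\varpi_\alpha$ reads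
\begin{equation}\label{eq:forced}
y_{-\alpha}=\sum_{u\in\Sigma(1)\cap D}\varpi_\alpha(u)\,y_u\quad\text{in }\overline{\mathcal A}(\Sigma_W).
\end{equation}
The forced image of $y_{-\alpha}$ has a second description, which drives the proof. For $x\in V$ let $\pi(x)$ be the unique point of $Wx\cap D$. By (F3) and (F1) there are unique numbers $c_\alpha(x)\ge0$, the \emph{folding coefficients} of $x$, with
\begin{equation}\label{eq:fold}
x=\pi(x)+\sum_{\alpha\in\Delta}c_\alpha(x)\,(-\alpha).
\end{equation}
For $x\in\Sigma(1)$ this writes a generator of $\Sigma$ as a nonnegative combination of generators of $\Sigma_W$. The map sends each variable of $\Sigma_W$ to the sum of the $x_v$, $v\in\Sigma(1)$, weighted by the coefficient of the corresponding generator in the expansion \eqref{eq:fold} of $v$.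

\begin{theorem}\label{thm:main}
There is a unique homomorphism of $\mathbb R$-algebras $\varphi:\overline{\mathcal A}(\Sigma_W)\to\overline{\mathcal A}(\Sigma)^W$ with
\[
\varphi(y_u)=m_u\qquad(u\in\Sigma(1)\cap D).
\]
It satisfies
\[
\varphi(y_{-\alpha})=\sum_{v\in\Sigma(1)}c_\alpha(v)\,x_v=\sum_{u\in\Sigma(1)\cap D}\varpi_\alpha(u)\,m_u\qquad(\alpha\in\Delta),
\]
where $\varpi_\alpha\in V^*$ is any functional with $\varpi_\alpha(\alpha')=\delta_{\alpha\alpha'}$ for $\alpha'\in\Delta$. This $\varphi$ is a graded ring isomorphism.
\end{theorem}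

To state the refinements we need three notions. The \emph{Coxeter graph} of $J\subseteq\Delta$ has vertex set $J$ and an edge between distinct $\gamma,\delta$ when $(\gamma,\delta)\ne0$. A pair $(I,J)$ is \emph{reduced} if every connected component of the Coxeter graph of $J$ contains a root $\gamma$ with $(u,\gamma)>0$ for some $u\in I$. For a reduced admissible pair, $R(\tau(I,J))$ and $I\cup(-J)$ are bases of the same subspace of $V$ (Proposition~\ref{prop:monomials}), and the \emph{index} $\operatorname{ind}_{I,J}>0$ is the absolute value of the determinant of the first basis expressed in the second. Finally, for a maximal cone $\tau$ of a complete simplicial fan $\Xi$ let $|\tau|$ be the absolute value of the determinant of $R(\tau)$ in an orthonormal basis of $V$. The \emph{degree map} is the unique linear map $\int_\Xi:\overline{\mathcal A}(\Xi)_d\to\mathbb R$ with $\int_\Xi x_\tau=1/|\tau|$ for all maximal $\tau$ (Lemma~\ref{lem:degree}). Put $y_{I,J}=\prod_{u\in I}y_u\prod_{\alpha\in J}y_{-\alpha}$.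

\begin{theorem}\label{thm:refine}
\begin{enumerate}
\item[(a)] For every reduced admissible pair $(I,J)$,
\[
\varphi(y_{I,J})=|W_J|\cdot\operatorname{ind}_{I,J}\cdot m_{\tau(I,J)} .
\]
The elements $m_{\tau(I,J)}$ with $(I,J)$ reduced and admissible span $\overline{\mathcal A}(\Sigma)^W$, so the inverse is given by $\varphi^{-1}(m_{\tau(I,J)})=y_{I,J}\big/\bigl(|W_J|\operatorname{ind}_{I,J}\bigr)$.
\item[(b)] $\int_\Sigma\varphi(\xi)=|W|\int_{\Sigma_W}\xi$ for all $\xi\in\overline{\mathcal A}(\Sigma_W)_d$.
\item[(c)] Let $k\subseteq\mathbb R$ be a subfield and let $V_k\subseteq V$ be a $k$-form of $V$, that is, a $k$-subspace with $V_k\otimes_k\mathbb R=V$, containing $\Sigma(1)$ and $\Delta$. Let $\overline{\mathcal A}_k(\Sigma)$ and $\overline{\mathcal A}_k(\Sigma_W)$ be defined as above with $k$ in place of $\mathbb R$ and $V_k^*=\operatorname{Hom}_k(V_k,k)$ in place of $V^*$. Then the formulas of Theorem~\ref{thm:main}, with $\varpi_\alpha\in V_k^*$, define an isomorphism of graded $k$-algebras $\overline{\mathcal A}_k(\Sigma_W)\to\overline{\mathcal A}_k(\Sigma)^W$.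
\end{enumerate}
\end{theorem}

Our proof of Theorem~\ref{thm:main} uses (H) but not \eqref{eq:known}. It therefore yields the equality of the two outer terms of \eqref{eq:known} as a consequence.

\begin{corollary}\label{cor:poincare}
$\mathrm P_{\overline{\mathcal A}(\Sigma)^W}(t)=\mathrm P_{\overline{\mathcal A}(\Sigma_W)}(t)$.
\end{corollary}

The linear relations of $\Sigma_W$ are respected by \eqref{eq:fold} alone. The substance lies in the images of the monomials $y_{I,J}$: they must vanish for non-admissible pairs, and they must produce enough invariants for admissible ones. Section~\ref{sec:example} shows the mechanism for one reflection, Section~\ref{sec:mirrors} describes how cones of $\Sigma$ meet mirrors, Section~\ref{sec:products} computes the products, Section~\ref{sec:duality} supplies the duality that gives injectivity, and Section~\ref{sec:proofs} assembles the proofs.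

\section{One reflection in the plane}\label{sec:example}

Let $V=\mathbb R^2$, $\alpha=(1,0)$, $W=\{1,s\}$ with $s=s_\alpha$, so that $D$ is the right half plane. Let $\Sigma$ have the five rays
\[
u_1=(1,1),\quad u_2=(1,-1),\quad u_3=(0,-1),\quad u_2'=su_2=(-1,-1),\quad u_1'=su_1=(-1,1),
\]
and as maximal cones the sectors between cyclically consecutive rays (Figure~\ref{fig:plane}). A product of two distinct variables among $x_1,x_2,x_3,x_2',x_1'$ vanishes in $\mathcal A(\Sigma)$ unless the rays are consecutive, and the two coordinate functionals give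
\[
\theta_1=x_1+x_2-x_1'-x_2',\qquad \theta_2=x_1+x_1'-x_2-x_2'-x_3 .
\]

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.15]
\fill[gray!15] (0,-1.45) rectangle (1.6,1.45);
\draw[dashed] (0,-1.45)--(0,1.45);
\draw[->,thick] (0,0)--(1,1) node[right] {$u_1$};
\draw[->,thick] (0,0)--(1,-1) node[right] {$u_2$};
\draw[->,thick] (0,0)--(0,-1) node[below right] {$u_3$};
\draw[->,thick] (0,0)--(-1,-1) node[left] {$u_2'$};
\draw[->,thick] (0,0)--(-1,1) node[left] {$u_1'$};
\node at (1.3,0) {$D$};
\node at (0,-1.8) {$\Sigma$};
\begin{scope}[xshift=4.8cm]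
\fill[gray!15] (0,-1.45) rectangle (1.6,1.45);
\draw[dashed] (0,-1.45)--(0,1.45);
\draw[->,thick] (0,0)--(1,1) node[right] {$u_1$};
\draw[->,thick] (0,0)--(1,-1) node[right] {$u_2$};
\draw[->,thick] (0,0)--(0,-1) node[below right] {$u_3$};
\draw[->,thick] (0,0)--(-1,0) node[left] {$-\alpha$};
\node at (1.3,0) {$D$};
\node at (0,-1.8) {$\Sigma_W$};
\end{scope}
\end{tikzpicture}
\caption{Left: a fan $\Sigma$ with five rays, preserved by the reflection in the dashed line; the chamber $D$ is shaded, and the cone spanned by $u_1$ and $u_1'$ crosses the mirror. Right: the hybrid fan $\Sigma_W$, whose rays are the rays of $\Sigma$ in $D$ and the negative simple root $-\alpha$. In both fans the maximal cones are the sectors between consecutive rays.}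
\label{fig:plane}
\end{figure}

The three rays in $D$ behave differently with respect to $\alpha$. The pair $(\{u_1\},\{\alpha\})$ is reduced and admissible, since $\operatorname{cone}(u_1,u_1')\in\Sigma$. The pair $(\{u_2\},\{\alpha\})$ is reduced and not admissible, since $u_3$ cuts $\operatorname{cone}(u_2,u_2')$. The pair $(\{u_3\},\{\alpha\})$ is admissible and not reduced, since $s$ fixes $u_3$. Thus
\[
\overline{\mathcal A}(\Sigma_W)=\mathbb R[y_1,y_2,y_3,y_{-\alpha}]\big/\bigl(y_1y_3,\ y_2y_{-\alpha},\ y_1+y_2-y_{-\alpha},\ y_1-y_2-y_3\bigr).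
\]
From $u_i'=u_i+2(-\alpha)$ for $i=1,2$ we get $c_\alpha(u_1')=c_\alpha(u_2')=2$, while $c_\alpha$ vanishes on $D$. The two expressions for $\varphi(y_{-\alpha})$ are $g=2x_1'+2x_2'$ and $m_1+m_2=x_1+x_1'+x_2+x_2'$, and they differ by $\theta_1$. Let $\Phi$ be their common class. The two linear relations of $\Sigma_W$ go to $m_1+m_2-g=\theta_1$ and $m_1-m_2-m_3=\theta_2$, and $y_1y_3$ goes to $(x_1+x_1')x_3=0$.

The relation $y_2y_{-\alpha}$ is the interesting one. With the invariant expression,
\[
m_2(m_1+m_2)=x_1x_2+x_1'x_2'+x_2^2+(x_2')^2 ,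
\]
which is not zero in $\mathcal A(\Sigma)$, and whose vanishing in $\overline{\mathcal A}(\Sigma)$ is hidden. The remedy is to use each expression for one purpose. Because $\Phi$ is invariant, $m_2\Phi=x_2\Phi+s(x_2\Phi)$, so it suffices to multiply by the single variable $x_2$ of the ray in $D$. Because $g$ involves only rays outside $D$, the product $x_2g=2x_2x_1'+2x_2x_2'$ has no squares and sees only the neighbors of $u_2$ across the mirror. There are none, so $x_2\Phi=0$ and $m_2\Phi=0$.

The same computation for $u_1$ finds exactly one neighbor across the mirror, namely $su_1$. So $x_1g=2x_1x_1'$ and $m_1\Phi=4x_1x_1'=4m_\tau$ for $\tau=\operatorname{cone}(u_1,u_1')$. One factor $2$ is the folding coefficient of $u_1'$, which is the index of $(u_1,\,u_1+2(-\alpha))$ with respect to $(u_1,-\alpha)$. The other counts the ways to choose which ray of $\tau$ came from $\Phi$, and equals $|W_J|$. This agrees with Theorem~\ref{thm:refine}(a). Also $\int_\Sigma4x_1x_1'=4\cdot\frac12=2$ and $\int_{\Sigma_W}y_1y_{-\alpha}=1$, as in Theorem~\ref{thm:refine}(b).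

For the non-reduced pair, $m_3\Phi=2x_3x_2'$ has degree two while $\tau(\{u_3\},\{\alpha\})$ is a ray, so the formula of Theorem~\ref{thm:refine}(a) cannot hold there. Such pairs are not needed: the orbit sum $m_3$ of that ray is already $\varphi(y_3)$.

The general proof repeats this pattern one simple root at a time. What must be shown is that ``no neighbor, or exactly the mirror image'' is the only dichotomy.

\section{How cones meet mirrors}\label{sec:mirrors}

We first locate the zeros of the folding coefficients.

\begin{lemma}\label{lem:fold}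
Let $\alpha\in\Delta$ and $x\in V$.
\begin{enumerate}
\item[(a)] $c_\alpha(wx)=c_\alpha(x)$ for $w\in W_{\Delta\setminus\alpha}$.
\item[(b)] $c_\alpha(s_\alpha x)=c_\alpha(x)+\frac{2(x,\alpha)}{(\alpha,\alpha)}$.
\item[(c)] $c_\alpha(x)=0$ if and only if $x\in W_{\Delta\setminus\alpha}D$.
\end{enumerate}
\end{lemma}

\begin{proof}
For $w\in W$ we have $\pi(wx)-wx=(\pi(x)-x)+(x-wx)$. If $w\in W_{\Delta\setminus\alpha}$, then $x-wx\in\operatorname{span}(\Delta\setminus\alpha)$, since each generating reflection $s_\gamma$ changes a vector by a multiple of $\gamma$; this gives (a). If $w=s_\alpha$, then $x-wx=\frac{2(x,\alpha)}{(\alpha,\alpha)}\alpha$; this gives (b). In (c), ``if'' follows from (a) and $c_\alpha|_D=0$. Conversely let $c_\alpha(x)=0$ and let $y$ be the point of $W_{\Delta\setminus\alpha}x$ in $D_{\Delta\setminus\alpha}$. Then $c_\alpha(y)=0$ by (a), and (b) gives $\frac{2(y,\alpha)}{(\alpha,\alpha)}=c_\alpha(s_\alpha y)\ge0$. So $y\in D$.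
\end{proof}

The next lemma is the geometric heart of the paper: a cone of $\Sigma$ can cross a mirror in only one way.

\begin{lemma}[swapping]\label{lem:swap}
Let $\tau\in\Sigma$, let $s=s_\beta\in W$ be a reflection, and let $u,v\in R(\tau)$ satisfy $(u,\beta)>0>(v,\beta)$. Then $v=su$, every other element of $R(\tau)$ lies in $\beta^\perp$, and $s\tau=\tau$.
\end{lemma}

\begin{proof}
The cone $\kappa=\operatorname{cone}(u,v)$ is a face of $\tau$, so $\kappa\in\Sigma$ and $s\kappa\in\Sigma$. The point $q=-(v,\beta)u+(u,\beta)v$ lies in the relative interior of $\kappa$ and in $\beta^\perp$, so $q=sq$ also lies in the relative interior of $s\kappa$. Hence $s\kappa=\kappa$, and $s$ permutes $\{u,v\}$. As $su\ne u$, we get $su=v$. Let $v'\in R(\tau)\setminus\{u,v\}$. If $(v',\beta)<0$, the same argument for $u,v'$ gives $v'=su=v$; if $(v',\beta)>0$, the argument for $v',v$ gives $v'=sv=u$. Both are excluded, so $(v',\beta)=0$. Thus $s$ permutes $R(\tau)$.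
\end{proof}

Simpliciality is used in the first sentence: any two rays of $\tau$ span a face. The conclusion fails for the cone over the square with vertices $(\pm1,\pm1,1)$ and the reflection in the first coordinate, where $(1,1,1)$ and $(-1,-1,1)$ lie on opposite sides of the mirror and are not mirror images.

To move a cone into standard position we need a point that represents it. For $\tau\in\Sigma$ let $p_\tau=\sum_{u\in R(\tau)}u$, a point in the relative interior of $\tau$. Since $wp_\tau=p_{w\tau}$ and relative interiors of distinct cones are disjoint,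
\begin{equation}\label{eq:stab}
\operatorname{Stab}_W(\tau)=\operatorname{Stab}_W(p_\tau).
\end{equation}

Different pairs can give the same cone $\tau(I,J)$, as $(\{u_3\},\emptyset)$ and $(\{u_3\},\{\alpha\})$ did in Section~\ref{sec:example}. Reduced pairs discard the part of $J$ that does nothing. For a pair $(I,J)$ let $J_0$ be the union of those connected components $C$ of the Coxeter graph of $J$ that are orthogonal to $I$, that is, for which $W_C$ fixes $I$ pointwise. Since $I\subset D$, the pair is reduced if and only if $J_0=\emptyset$.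

\begin{lemma}\label{lem:pairs}
Let $(I,J)$ be a pair.
\begin{enumerate}
\item[(a)] If $(I,J)$ is admissible, then $R(\tau(I,J))=W_JI$.
\item[(b)] If $(I,J)$ is admissible, $I_1\subseteq I$ and $J_1\subseteq J$, then $(I_1,J_1)$ is admissible.
\item[(c)] $W_{J_0}$ commutes with $W_{J\setminus J_0}$, $W_JI=W_{J\setminus J_0}I$, $\tau(I,J)=\tau(I,J\setminus J_0)$, and $(I,J\setminus J_0)$ is reduced.
\item[(d)] If $(I,J)$ is reduced, then $J\subset\operatorname{span}(W_JI)$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Each element of $W_JI$ generates a ray of $\Sigma$ contained in $\tau(I,J)\in\Sigma$, hence a face of it. Conversely each ray of a cone is generated by a member of any generating set of the cone.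

(b) $W_{J_1}I_1\subseteq R(\tau(I,J))$ by (a), so it generates a face of $\tau(I,J)$.

(c) $J_0$ is orthogonal to $J\setminus J_0$, so the generators commute and $W_J=W_{J\setminus J_0}W_{J_0}$; moreover $W_{J_0}$ fixes $I$. The components of $J\setminus J_0$ are the components of $J$ not orthogonal to $I$.

(d) The space $U=\operatorname{span}(W_JI)$ is $W_J$-stable. If $z\in U$, $\delta\in J$ and $(z,\delta)\ne0$, then $s_\delta z-z\in U$ is a nonzero multiple of $\delta$, so $\delta\in U$. Let $C$ be a component of $J$. Taking $z\in I$ shows that some $\gamma\in C$ lies in $U$. Taking $z\in U\cap C$ shows that every neighbor of $z$ in the Coxeter graph lies in $U$. By connectedness $C\subset U$.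
\end{proof}

\begin{lemma}[normal form]\label{lem:normal}
Let $\tau\in\Sigma$ with $p_\tau\in D$, and put $K=\Delta\cap p_\tau^\perp$ and $I=R(\tau)\cap D$. Then $\operatorname{Stab}_W(\tau)=W_K$ and $R(\tau)=W_KI$, so $\tau=\tau(I,K)$. Consequently every cone of $\Sigma$ is $W$-conjugate to $\tau(I,J)$ for some reduced admissible pair $(I,J)$.
\end{lemma}

\begin{proof}
The first claim is \eqref{eq:stab} and (F2). In particular $W_K$ permutes $R(\tau)$, so $W_KI\subseteq R(\tau)$. Let $v\in R(\tau)$ and let $v_1\in R(\tau)$ be the point of $W_Kv$ in $D_K$. Suppose $(v_1,\gamma)<0$ for some $\gamma\in\Delta$. Then $\gamma\notin K$, so $(p_\tau,\gamma)>0$, so $(u,\gamma)>0$ for some $u\in R(\tau)$. Lemma~\ref{lem:swap} gives $s_\gamma\tau=\tau$, hence $s_\gamma p_\tau=p_\tau$, contradicting $(p_\tau,\gamma)>0$. So $v_1\in I$ and $v\in W_KI$. Finally, every cone has a translate $\tau$ with $p_\tau\in D$, and $\tau=\tau(I,K\setminus K_0)$ by Lemma~\ref{lem:pairs}(c).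
\end{proof}

\section{Products of orbit sums}\label{sec:products}

The orbit sums $m_\tau$ are the right targets because they span the invariant ring.

\begin{lemma}\label{lem:span}
For a simplicial fan $\Xi$, the $x_\tau$ with $\tau\in\Xi$ span $\overline{\mathcal A}(\Xi)$. The $m_\tau$ with $\tau\in\Sigma$ span $\overline{\mathcal A}(\Sigma)^W$.
\end{lemma}

\begin{proof}
A monomial that is nonzero in $\mathcal A(\Xi)$ has support $R(\tau)$ for some $\tau\in\Xi$. Suppose $x_{u_1}$ occurs in it with exponent at least $2$. As $R(\tau)$ is linearly independent, there is $\lambda\in V^*$ with $\lambda(u_1)=1$ and $\lambda=0$ on $R(\tau)\setminus u_1$. Replace one factor $x_{u_1}$ by $-\sum_{u\notin R(\tau)}\lambda(u)x_u$, which equals it modulo $\theta_\lambda$. The result is a combination of monomials of the same degree with strictly larger support. The size of the support is bounded by the degree, so the process ends in squarefree monomials. For the second claim apply the averaging operator $|W|^{-1}\sum_ww$, which is the identity on invariants and sends $x_\tau$ to $|W\tau|^{-1}m_\tau$.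
\end{proof}

We begin with monomials that involve no root.

\begin{lemma}\label{lem:rays}
Let $I\subseteq\Sigma(1)\cap D$. In $\mathcal A(\Sigma)$, the product $\prod_{u\in I}m_u$ equals $m_{\operatorname{cone}(I)}$ if $I$ spans a cone of $\Sigma$, and $0$ otherwise.
\end{lemma}

\begin{proof}
The product is the sum of $\prod_{u\in I}x_{v_u}$ over all tuples $(v_u)_{u\in I}$ with $v_u\in Wu$. The $v_u$ lie in distinct orbits, so each term is squarefree, and it is nonzero exactly when the $v_u$ span a cone $\tau''\in\Sigma$. In that case choose $w$ with $p_{w\tau''}\in D$. By Lemma~\ref{lem:normal}, $R(w\tau'')=W_KI_1$ with $I_1\subset D$. The elements of $R(w\tau'')$ lie in distinct $W$-orbits, so each $W_K$-orbit in it is a point and $R(w\tau'')=I_1$. Now $I_1$ and $I$ both consist of the points of $D$ in the orbits $Wu$, $u\in I$, so $I_1=I$. Thus $I$ spans a cone and $\tau''\in W\operatorname{cone}(I)$. Conversely, if $I$ spans a cone, each $w\operatorname{cone}(I)$ has exactly one generator in each orbit $Wu$, so it arises from exactly one tuple.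
\end{proof}

For $\alpha\in\Delta$ put $g_\alpha=\sum_{v\in\Sigma(1)}c_\alpha(v)x_v\in\mathcal A(\Sigma)$ and let $\Phi_\alpha\in\overline{\mathcal A}(\Sigma)$ be its class. Applying $\varpi_\alpha$ to \eqref{eq:fold} gives $c_\alpha(v)+\varpi_\alpha(v)=\varpi_\alpha(\pi(v))$, and $\pi(v)=u$ for $v\in Wu$, $u\in\Sigma(1)\cap D$. Hence
\begin{equation}\label{eq:two}
g_\alpha+\theta_{\varpi_\alpha}=\sum_{v\in\Sigma(1)}\varpi_\alpha(\pi(v))\,x_v=\sum_{u\in\Sigma(1)\cap D}\varpi_\alpha(u)\,m_u .
\end{equation}
So $\Phi_\alpha$ is $W$-invariant, while its representative $g_\alpha$ involves no ray in $W_{\Delta\setminus\alpha}D$.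

The key lemma multiplies an orbit sum by one class $\Phi_\alpha$. As in Section~\ref{sec:example}, invariance reduces $m_{\tau'}\Phi_\alpha$ to $x_{\tau'}g_\alpha$, and only neighbors $v$ of $\tau'$ with $c_\alpha(v)>0$ contribute. Two things are new in higher rank. The stabilizer of $\tau'$ may be larger than $W_{J'}$ and may move the contributing neighbors, so one classifies them up to that stabilizer. And the generator of $\tau'$ that is reflected in $\alpha^\perp$ need not lie in $D$.

\begin{lemma}[adding one root]\label{lem:key}
Let $(I,J)$ be a reduced pair and let $\alpha\in J$ be such that $(I,J')$, with $J'=J\setminus\{\alpha\}$, is reduced and admissible. Put $\tau'=\tau(I,J')$.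
\begin{enumerate}
\item[(a)] If $(I,J)$ is not admissible, then $m_{\tau'}\Phi_\alpha=0$ in $\overline{\mathcal A}(\Sigma)$.
\item[(b)] Let $(I,J)$ be admissible and $\tau=\tau(I,J)$. Then exactly one $u_0\in R(\tau')$ has $(u_0,\alpha)\ne0$. With $v_1=s_\alpha u_0=u_0-a\alpha$ we have $a>0$, $R(\tau)=R(\tau')\sqcup\{v_1\}$, and
\[
m_{\tau'}\Phi_\alpha=a\,n\,m_\tau,\qquad n=|W_Jv_1|=|W_J|/|W_{J'}| .
\]
\end{enumerate}
\end{lemma}

\begin{proof}
\emph{Step 1: $\tau'$ is in normal form and $s_\alpha$ does not stabilize it.} By Lemma~\ref{lem:pairs}(a), $R(\tau')=W_{J'}I$. By (F3) each $u\in R(\tau')$ has the form $y-\kappa$ with $y\in I\subset D$ and $\kappa\in\mathbb R_{\ge0}J'$. For $\gamma\in\Delta\setminus J'$ we have $(y,\gamma)\ge0$, and $(\kappa,\gamma)\le0$ by (F1), so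
\begin{equation}\label{eq:pos}
(u,\gamma)\ge0\qquad(u\in R(\tau'),\ \gamma\in\Delta\setminus J').
\end{equation}
The point $p=p_{\tau'}$ is fixed by $W_{J'}$, so it is orthogonal to $J'$, and with \eqref{eq:pos} we get $p\in D$. Let $K=\Delta\cap p^\perp\supseteq J'$. Then $W_K=\operatorname{Stab}_W(\tau')$ by Lemma~\ref{lem:normal}.

We claim that some $u_0\in R(\tau')$ has $(u_0,\alpha)>0$. If $\{\alpha\}$ is a component of $J$, such a $u_0$ exists in $I$ because $(I,J)$ is reduced. Otherwise some $\gamma\in J'$ has $(\gamma,\alpha)\ne0$, and $\gamma\in\operatorname{span}R(\tau')$ by Lemma~\ref{lem:pairs}(d) for the reduced pair $(I,J')$. So $R(\tau')$ is not orthogonal to $\alpha$, and the claim follows from \eqref{eq:pos}. By \eqref{eq:pos} again, $(p,\alpha)>0$, so $K\subseteq\Delta\setminus\alpha$.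

\emph{Step 2: the contributing neighbors.} Since $R(\tau')\subset W_{J'}D\subseteq W_{\Delta\setminus\alpha}D$, the function $c_\alpha$ vanishes on $R(\tau')$ by Lemma~\ref{lem:fold}(c). Hence no squares appear, and in $\mathcal A(\Sigma)$
\begin{equation}\label{eq:local}
x_{\tau'}g_\alpha=\sum_{v\in L}c_\alpha(v)\,x_{\tau'}x_v ,
\end{equation}
where $L$ is the set of $v\in\Sigma(1)\setminus R(\tau')$ such that $R(\tau')\cup\{v\}$ spans a cone and $c_\alpha(v)>0$. The group $W_K$ stabilizes $\tau'$ and preserves $c_\alpha$ by Lemma~\ref{lem:fold}(a). So $L$ is $W_K$-stable and $c_\alpha$ is constant on $W_K$-orbits.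

\emph{Step 3: $L$ is empty or a single $W_K$-orbit.} Let $v\in L$ and let $v_1\in L$ be the point of $W_Kv$ in $D_K$. Since $c_\alpha(v_1)>0$, we have $v_1\notin D$; choose $\gamma\in\Delta$ with $(v_1,\gamma)<0$. Then $\gamma\notin K$, so $(p,\gamma)>0$, and some $u\in R(\tau')$ has $(u,\gamma)>0$. Lemma~\ref{lem:swap} applied to the cone $\tau_1\in\Sigma$ with $R(\tau_1)=R(\tau')\cup\{v_1\}$ gives $v_1=s_\gamma u$. If $\gamma\ne\alpha$, then $v_1\in s_\gamma W_{J'}D\subseteq W_{\Delta\setminus\alpha}D$, contradicting $c_\alpha(v_1)>0$. So $\gamma=\alpha$, and Lemma~\ref{lem:swap} says further that $s_\alpha\tau_1=\tau_1$ and that all elements of $R(\tau')$ other than $u$ are orthogonal to $\alpha$. Hence $u=u_0$, and $v_1=s_\alpha u_0$ does not depend on $v$. We conclude: if $L\ne\emptyset$, then $u_0$ is the only element of $R(\tau')$ not orthogonal to $\alpha$, and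
\begin{equation}\label{eq:L}
L=W_Kv_1,\qquad v_1=s_\alpha u_0=u_0-a\alpha,\qquad a=\tfrac{2(u_0,\alpha)}{(\alpha,\alpha)}>0,\qquad c_\alpha|_L=a,
\end{equation}
where the last equality is $c_\alpha(v_1)=c_\alpha(u_0)+a=a$ from Lemma~\ref{lem:fold}(b).

\emph{Step 4: if $L\ne\emptyset$, then $\tau_1=\tau(I,J)$.} We show that $W_J$ stabilizes $\tau_1$. This is known for $s_\alpha$. Let $\gamma\in J'$. The reflection $s_\gamma$ permutes $R(\tau')$, and it does not fix $R(\tau')$ pointwise, because $\gamma\in\operatorname{span}R(\tau')$ by Lemma~\ref{lem:pairs}(d) and $(\gamma,\gamma)\ne0$. So $R(\tau')$ contains two elements $u\ne s_\gamma u$, which lie strictly on opposite sides of $\gamma^\perp$. Lemma~\ref{lem:swap} for $\tau_1$ gives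
\begin{equation}\label{eq:fix}
s_\gamma\tau_1=\tau_1\quad\text{and}\quad(v_1,\gamma)=0\qquad(\gamma\in J').
\end{equation}
Since $I\subseteq R(\tau_1)$, we get $W_JI\subseteq R(\tau_1)$. Conversely $R(\tau_1)=W_{J'}I\cup\{s_\alpha u_0\}\subseteq W_JI$.

\emph{Proof of (a).} By Step 4, $L=\emptyset$, so $x_{\tau'}\Phi_\alpha=0$ by \eqref{eq:local}. Applying $w\in W$ and using the invariance of $\Phi_\alpha$ gives $x_{w\tau'}\Phi_\alpha=0$. Summing over $W\tau'$ gives $m_{\tau'}\Phi_\alpha=0$.

\emph{Proof of (b).} Now $R(\tau)=W_JI\supseteq R(\tau')$. For $u_0$ as in Step 1, the element $s_\alpha u_0$ lies in $R(\tau)$ and $c_\alpha(s_\alpha u_0)=\frac{2(u_0,\alpha)}{(\alpha,\alpha)}>0$. So it is not in $R(\tau')$, and together with $R(\tau')$ it spans a face of $\tau$. Thus $s_\alpha u_0\in L$, so \eqref{eq:L} and \eqref{eq:fix} hold, and $R(\tau)=R(\tau')\sqcup\{v_1\}$ by Step 4.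

By \eqref{eq:local} and \eqref{eq:L}, $x_{\tau'}\Phi_\alpha=a\sum_{v\in W_Kv_1}x_{\tau'}x_v$. Apply representatives $w$ of the cosets $W/W_K$, which correspond to the cones $w\tau'$, and add. The pairs $(w\tau',wv)$ with $v\in W_Kv_1$ run once through the orbit $P=\{(w\tau',wv_1):w\in W\}$, so
\[
m_{\tau'}\Phi_\alpha=a\sum_{(\tau_0',v)\in P}x_{\tau_0'}x_v .
\]
The map $P\to W\tau$ sending $(\tau_0',v)$ to the cone generated by $\tau_0'$ and $v$ is $W$-equivariant, so all fibers have the same size $n$, and $m_{\tau'}\Phi_\alpha=a\,n\,m_\tau$. The fiber over $\tau$ is $\{(w\tau',wv_1):w\tau=\tau\}$. In such a pair $w\tau'$ is the facet of $\tau$ opposite to $wv_1$, so $n=|\operatorname{Stab}_W(\tau)v_1|$. We have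
\[
W_Jv_1\subseteq\operatorname{Stab}_W(\tau)v_1\subseteq R(\tau)\cap Wv_1=W_Jv_1 ,
\]
where the last equality holds because $R(\tau)$ is the union of the orbits $W_Jy$, $y\in I$, and these lie in distinct $W$-orbits. So $n=|W_Jv_1|$. Finally $-v_1$ is orthogonal to $J'$ by \eqref{eq:fix} and $(-v_1,\alpha)=(u_0,\alpha)>0$. So $-v_1\in D_J$, and (F2) gives $\operatorname{Stab}_{W_J}(v_1)=W_{J'}$.
\end{proof}

Let $\Phi:\mathbb R[y_u,y_{-\alpha}]\to\overline{\mathcal A}(\Sigma)^W$ be the graded algebra homomorphism from the polynomial ring on $\Sigma_W(1)$ with $y_u\mapsto m_u$ and $y_{-\alpha}\mapsto\Phi_\alpha$. To iterate Lemma~\ref{lem:key}, the roots of $J$ must be removed in an order that keeps the pair reduced. Removing a root farthest from one that sees $I$ does this.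

\begin{proposition}\label{prop:monomials}
Let $(I,J)$ be a pair.
\begin{enumerate}
\item[(a)] If $(I,J)$ is not admissible, then $\Phi(y_{I,J})=0$.
\item[(b)] If $(I,J)$ is reduced and admissible, then $R(\tau(I,J))$ and $I\cup(-J)$ are bases of the same subspace, and the formula of Theorem~\ref{thm:refine}(a) holds with $\Phi$ in place of $\varphi$.
\end{enumerate}
\end{proposition}

\begin{proof}
First let $(I,J)$ be reduced, and use induction on $|J|$. For $J=\emptyset$, the pair is admissible if and only if $I$ spans a cone, by Lemma~\ref{lem:pairs}(a); then $R(\tau(I,\emptyset))=I$, the index is $1$, and both claims are Lemma~\ref{lem:rays}.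

Let $J\ne\emptyset$. Choose a component $C$ of $J$, a root $\gamma_0\in C$ with $(u,\gamma_0)>0$ for some $u\in I$, and $\alpha\in C$ at maximal graph distance from $\gamma_0$. If $\alpha=\gamma_0$, then $C=\{\alpha\}$. Otherwise a shortest path from $\gamma_0$ to a vertex $\delta\ne\alpha$ of $C$ avoids $\alpha$, since $\delta$ is not farther away than $\alpha$; so $C\setminus\alpha$ is connected and contains $\gamma_0$. In both cases $(I,J')$ with $J'=J\setminus\alpha$ is reduced, and $\Phi(y_{I,J})=\Phi(y_{I,J'})\Phi_\alpha$.

If $(I,J')$ is not admissible, then neither is $(I,J)$ by Lemma~\ref{lem:pairs}(b), and $\Phi(y_{I,J'})=0$ by induction. So let $(I,J')$ be admissible, $\tau'=\tau(I,J')$. By induction $\Phi(y_{I,J})=|W_{J'}|\operatorname{ind}_{I,J'}m_{\tau'}\Phi_\alpha$. If $(I,J)$ is not admissible, this is $0$ by Lemma~\ref{lem:key}(a). If it is admissible, Lemma~\ref{lem:key}(b) gives $R(\tau)=R(\tau')\sqcup\{u_0+a(-\alpha)\}$ for $\tau=\tau(I,J)$, with $u_0\in R(\tau')$. By induction $R(\tau')$ is a basis of $\operatorname{span}(I\cup J')$ with $|I|+|J'|$ elements.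 So $R(\tau)$ consists of $|I|+|J|$ linearly independent vectors in $\operatorname{span}(I\cup J)$, and both $R(\tau)$ and $I\cup(-J)$ are bases of that space. Only the new vector involves $-\alpha$, with coefficient $a$, so the transition matrix is block triangular and $\operatorname{ind}_{I,J}=a\operatorname{ind}_{I,J'}$. Therefore
\[
\Phi(y_{I,J})=|W_{J'}|\operatorname{ind}_{I,J'}\cdot a\,\frac{|W_J|}{|W_{J'}|}\,m_\tau=|W_J|\operatorname{ind}_{I,J}m_\tau .
\]

It remains to prove (a) when $(I,J)$ is not reduced. By Lemma~\ref{lem:pairs}(c), $(I,J\setminus J_0)$ is reduced and not admissible, so $\Phi(y_{I,J\setminus J_0})=0$; and $y_{I,J\setminus J_0}$ divides $y_{I,J}$.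
\end{proof}

\begin{example}\label{ex:S3}
Let $W=S_3$ permute the coordinates of $\mathbb R^3$, with $\alpha_1=e_1-e_2$ and $\alpha_2=e_2-e_3$. Let $\Sigma$ have rays $e_1,e_2,e_3$ and $e_0=-e_1-e_2-e_3$, every proper subset spanning a cone. The linear relations identify the four variables, so $\overline{\mathcal A}(\Sigma)=\mathbb R[x]/(x^4)$. From $e_1-e_2=\alpha_1$ and $e_1-e_3=\alpha_1+\alpha_2$ we get $\Phi_{\alpha_1}=x_{e_2}+x_{e_3}=2x$ and $\Phi_{\alpha_2}=x_{e_3}=x$. Take $I=\{e_1\}$ and $J=\Delta$. The pair $(I,\{\alpha_2\})$ is not reduced, so $\alpha_1$ must be added first. This gives $\tau'=\operatorname{cone}(e_1,e_2)$ with $a=1$, $n=2$, and indeed $m_{e_1}\Phi_{\alpha_1}=6x^2=2m_{\tau'}$. Adding $\alpha_2$ reflects $u_0=e_2\notin D$ and gives $\tau=\operatorname{cone}(e_1,e_2,e_3)$ with $a=1$, $n=3$, and indeed $m_{\tau'}\Phi_{\alpha_2}=3x^3=3m_\tau$.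
\end{example}

\section{The degree map and duality}\label{sec:duality}

The arguments of Sections~\ref{sec:mirrors} and~\ref{sec:products} are local and do not use completeness. Injectivity does: it will follow from nonvanishing in degree $d$ together with a duality. Without completeness the top degree can vanish; for the fan consisting of $\{0\}$ and one ray on a line, $\overline{\mathcal A}=\mathbb R$. In this section $\Xi$ is any complete simplicial fan in $V$ with chosen generators.

The normalization $1/|\tau|$ of the degree map is forced up to a common factor. Let $\kappa$ be a wall with $R(\kappa)=\{w_1,\dots,w_{d-1}\}$, let $\tau,\tau'$ be the two maximal cones containing it, with remaining generators $u,u'$, and let $\ell(z)=\pm\det(z,w_1,\dots,w_{d-1})$ with the sign chosen so that $\ell(u)=|\tau|$. As $u'$ lies on the other side of $H=\ker\ell$, we have $\ell(u')=-|\tau'|$. Hence $x_\kappa\theta_\ell=|\tau|x_\tau-|\tau'|x_{\tau'}$. The point of the next lemma is that no relation makes these classes vanish.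

\begin{lemma}[cf.\ \cite{Brion}]\label{lem:degree}
There is a unique linear map $\int_\Xi:\overline{\mathcal A}(\Xi)_d\to\mathbb R$ with $\int_\Xi x_\tau=1/|\tau|$ for all maximal $\tau\in\Xi$.
\end{lemma}

\begin{proof}
Uniqueness holds by Lemma~\ref{lem:span}. For existence, let $(u^*_\tau)_{u\in R(\tau)}$ be the basis of $V^*$ dual to $R(\tau)$, for $\tau$ maximal. Let $B$ be the ring of piecewise polynomial functions: families $g=(g_\tau)$ of polynomials on $V$, indexed by the maximal cones, with $g_\tau=g_{\tau'}$ on $\tau\cap\tau'$. Send $x_u$ to the family equal to $u^*_\tau$ if $u\in R(\tau)$ and to $0$ otherwise. It lies in $B$, because on $\tau\cap\tau'$ both components are linear with the same values at the generators. If $S$ does not span a cone, then $S\not\subseteq R(\tau)$ for every $\tau$, so $\prod_{u\in S}x_u\mapsto0$. We obtain a graded homomorphism $\mathcal A(\Xi)\to B$, and $\theta_\lambda$ maps to the family $\sum_{u\in R(\tau)}\lambda(u)u^*_\tau=\lambda$. For $g\in B$ define the rational function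
\[
E(g)=\sum_{\tau\ \mathrm{maximal}}\frac{g_\tau}{|\tau|\prod_{u\in R(\tau)}u^*_\tau}.
\]

We claim that $E(g)$ is a polynomial. The denominators are products of linear forms, so it suffices to show that $E(g)$ has no pole along any hyperplane $H$. The kernel of $u^*_\tau$ is the span of the facet of $\tau$ opposite to $u$. So the denominator of the term $\tau$ vanishes on $H$ only if a facet of $\tau$ lies in $H$, and this facet is then unique. These terms therefore pair up according to the walls $\kappa\subset H$. With the notation above, $|\tau|u^*_\tau=\ell=-|\tau'|u'^*_{\tau'}$, and the two terms add up to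
\[
\frac{g_\tau\prod_iw^*_{i,\tau'}-g_{\tau'}\prod_iw^*_{i,\tau}}{\ell\,\prod_iw^*_{i,\tau}\prod_iw^*_{i,\tau'}} .
\]
On $H$ we have $g_\tau=g_{\tau'}$, since $\kappa$ has nonempty interior in $H$, and $w^*_{i,\tau}=w^*_{i,\tau'}$, since both restrict to the basis of $H^*$ dual to $R(\kappa)$. So the numerator vanishes on $H$ and is divisible by $\ell$, while the forms $w^*_{i,\tau}$, $w^*_{i,\tau'}$ are not multiples of $\ell$. This proves the claim.

If $g$ is homogeneous of degree $j$, then $E(g)$ is a polynomial that is homogeneous of degree $j-d$; it is $0$ for $j<d$ and a scalar for $j=d$. Also $E(\lambda g)=\lambda E(g)$ for $\lambda\in V^*$. So $E$ kills $\theta_\lambda\mathcal A(\Xi)_{d-1}$ and induces a functional on $\overline{\mathcal A}(\Xi)_d$. The family of $x_\tau$ is $\prod_{u\in R(\tau)}u^*_\tau$ on $\tau$ and $0$ on the other maximal cones, so $E(x_\tau)=1/|\tau|$.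
\end{proof}

\begin{proposition}\label{prop:socle}
$\dim\overline{\mathcal A}(\Xi)_d=1$, and every nonzero ideal of $\overline{\mathcal A}(\Xi)$ contains $\overline{\mathcal A}(\Xi)_d$.
\end{proposition}

\begin{proof}
The sets $R(\tau)$ form a simplicial complex, and radial projection identifies its realization with the unit sphere of $V$. The Stanley--Reisner ring of a triangulated sphere is Gorenstein \cite[\S II.5]{Stanley}, \cite[\S5.6]{BH}; here it has Krull dimension $d$. The forms $\theta_{\lambda_1},\dots,\theta_{\lambda_d}$ attached to a basis of $V^*$ generate the ideal $(\theta_\lambda)$, and the quotient is finite-dimensional by Lemma~\ref{lem:span}, so they are a linear system of parameters. In a Gorenstein ring a system of parameters is a regular sequence with Gorenstein quotient, and for the finite-dimensional graded algebra $\overline{\mathcal A}(\Xi)$ being Gorenstein means that the \emph{socle} $\{\xi:x_u\xi=0\text{ for all }u\}$ is one-dimensional. By Lemma~\ref{lem:span} the algebra vanishes in degrees above $d$, so $\overline{\mathcal A}(\Xi)_d$ lies in the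 socle, and it is nonzero by Lemma~\ref{lem:degree}. Hence it equals the socle; that is, $\overline{\mathcal A}(\Xi)$ is a Poincar\'e duality algebra. If $\xi\ne0$ lies in an ideal, take a monomial $\mu$ of maximal degree with $\mu\xi\ne0$. Then $\mu\xi$ is a nonzero element of the socle lying in the ideal.
\end{proof}

\section{Proofs of the theorems}\label{sec:proofs}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
\emph{Existence.} We show that $\Phi$ kills the relations of $\overline{\mathcal A}(\Sigma_W)$. By (H), for admissible $(I_1,J_1)$ the set $I_1\cup(-J_1)$ is linearly independent, so it is the set of generators of $\sigma(I_1,J_1)$. Hence $I\cup(-J)$ spans a cone of $\Sigma_W$ if and only if $(I,J)$ is admissible, and $I_{\Sigma_W}$ is generated by the $y_{I,J}$ with $(I,J)$ not admissible. These are killed by Proposition~\ref{prop:monomials}(a). For $\lambda\in V^*$, the linear relation of $\Sigma_W$ is mapped, by \eqref{eq:fold}, to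
\[
\sum_{u\in\Sigma(1)\cap D}\lambda(u)m_u-\sum_{\alpha\in\Delta}\lambda(\alpha)g_\alpha
=\sum_{v\in\Sigma(1)}\lambda\Bigl(\pi(v)-\sum_{\alpha\in\Delta}c_\alpha(v)\alpha\Bigr)x_v
=\sum_{v\in\Sigma(1)}\lambda(v)x_v=\theta_\lambda=0 .
\]
So $\Phi$ induces a graded homomorphism $\varphi$. Its values on the $y_{-\alpha}$ are as stated, by \eqref{eq:two}.

\emph{Uniqueness.} By \eqref{eq:forced} the $y_u$, $u\in\Sigma(1)\cap D$, generate $\overline{\mathcal A}(\Sigma_W)$.

\emph{Surjectivity.} The $m_\tau$ span $\overline{\mathcal A}(\Sigma)^W$ by Lemma~\ref{lem:span}. By Lemma~\ref{lem:normal} each $m_\tau$ equals $m_{\tau(I,J)}$ for a reduced admissible pair, and this is a multiple of $\varphi(y_{I,J})$ by Proposition~\ref{prop:monomials}(b).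

\emph{Injectivity.} For a maximal cone $\tau$ of $\Sigma$, Lemma~\ref{lem:degree} gives $\int_\Sigma m_\tau>0$, so $\overline{\mathcal A}(\Sigma)^W_d\ne0$. As $\varphi$ is graded and surjective, it does not vanish on $\overline{\mathcal A}(\Sigma_W)_d$. By (H), Proposition~\ref{prop:socle} applies to $\Sigma_W$, and it gives $\ker\varphi=0$.
\end{proof}

A reader who grants \eqref{eq:known} can replace the last step by a dimension count: a graded surjection between rings whose graded pieces have equal finite dimensions is bijective. The argument above avoids this, and Corollary~\ref{cor:poincare} follows because a graded isomorphism preserves the dimensions of graded pieces.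

\begin{proof}[Proof of Theorem~\ref{thm:refine}]
(a) The formula is Proposition~\ref{prop:monomials}(b), and the spanning statement was shown in the surjectivity step.

(b) Both sides are linear functionals on a one-dimensional space by Proposition~\ref{prop:socle}, so it suffices to test one nonzero element. Let $\tau$ be a maximal cone of $\Sigma$ with $p_\tau\in D$. By Lemma~\ref{lem:normal}, $\tau=\tau(I,K)$ with $\operatorname{Stab}_W(\tau)=W_K$. The pair $(I,K)$ is reduced. Indeed, by Lemma~\ref{lem:pairs}(c) the group $W_{K_0}$ fixes $I$ and commutes with $W_{K\setminus K_0}$, so it fixes $R(\tau)=W_{K\setminus K_0}I$ pointwise; this set spans $V$, so $K_0=\emptyset$. By Proposition~\ref{prop:monomials}(b), $I\cup(-K)$ is a basis of $V$. So $\sigma=\sigma(I,K)$ is a maximal cone of $\Sigma_W$ with monomial $y_{I,K}$, and $|\tau|=\operatorname{ind}_{I,K}|\sigma|$ by multiplicativity of the determinant. The sum $m_\tau$ has $|W|/|W_K|$ terms, and $|w\tau|=|\tau|$ because $w$ is orthogonal. By (a),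
\[
\int_\Sigma\varphi(y_{I,K})=|W_K|\operatorname{ind}_{I,K}\cdot\frac{|W|}{|W_K|}\cdot\frac1{|\tau|}=\frac{|W|}{|\sigma|}=|W|\int_{\Sigma_W}y_{I,K},
\]
and $y_{I,K}\ne0$ since its degree $1/|\sigma|$ is nonzero.

(c) The generators of a maximal cone of $\Sigma$ are $d$ linearly independent vectors in $V_k$, hence a $k$-basis of $V_k$, and $W$ maps them into $\Sigma(1)\subset V_k$. So $W$ preserves $V_k$ and $V_k^*$, and it acts on $\overline{\mathcal A}_k(\Sigma)$. Extend $\Delta$ to a $k$-basis of $V_k$; this is also an $\mathbb R$-basis of $V$. For $v\in\Sigma(1)$ the numbers $c_\alpha(v)$ are coordinates of $\pi(v)-v\in V_k$ in this basis, so they lie in $k$; and the dual basis provides $\varpi_\alpha\in V_k^*$. Thus \eqref{eq:two} holds over $k$, and the formulas define a graded homomorphism $\Phi_k:k[y_u,y_{-\alpha}]\to\overline{\mathcal A}_k(\Sigma)^W$.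

A $k$-basis of $V_k^*$ is an $\mathbb R$-basis of $V^*$, so $\overline{\mathcal A}_k(\Xi)\otimes_k\mathbb R=\overline{\mathcal A}(\Xi)$ for $\Xi=\Sigma,\Sigma_W$. Invariants are the image of the averaging operator, which is defined over $k$, so $\overline{\mathcal A}_k(\Sigma)^W\otimes_k\mathbb R=\overline{\mathcal A}(\Sigma)^W$, and $\Phi_k\otimes_k\mathbb R=\Phi$. Since $\overline{\mathcal A}_k(\Sigma)\to\overline{\mathcal A}(\Sigma)$ is injective, $\Phi_k$ kills the relations of $\overline{\mathcal A}_k(\Sigma_W)$ and induces $\varphi_k$ with $\varphi_k\otimes_k\mathbb R=\varphi$. The functor $-\otimes_k\mathbb R$ is exact and sends nonzero spaces to nonzero spaces. The kernel and cokernel of $\varphi$ vanish, so those of $\varphi_k$ vanish too.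
\end{proof}

\begin{thebibliography}{9}

\bibitem{Brion}
Brion, \emph{The structure of the polytope algebra}, Tohoku Math. J. 49 (1997).

\bibitem{BH}
Bruns and Herzog, \emph{Cohen--Macaulay Rings}.

\bibitem{Gui}
Tao Gui, \emph{Complete simplicial fans, Stanley--Reisner rings, and equivariant h-polynomials}, arXiv:2605.15061 (2026).

\bibitem{Humphreys}
Humphreys, \emph{Reflection Groups and Coxeter Groups}.

\bibitem{Stanley}
Stanley, \emph{Combinatorics and Commutative Algebra}.

\end{thebibliography}
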